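\title{One more color can lengthen recoloring sequences from linear to quadratic}

\begin{abstract}
The $k$-recoloring graph $\mathcal{C}_k(G)$ of a graph $G$ has the proper $k$-colorings of $G$ as vertices, two colorings being adjacent when they differ at a single vertex. We show that for every $k\ge 3$ there are graphs $G_i$ for which $\mathcal{C}_k(G_i)$ and $\mathcal{C}_{k+1}(G_i)$ are both connected and $\operatorname{diam}\mathcal{C}_{k+1}(G_i)/\operatorname{diam}\mathcal{C}_k(G_i)\to\infty$. This answers a question of Cambie, Cames van Batenburg and Cranston. The examples are bipartite: a long path together with $k-2$ pairs of vertices that can hold $k-2$ colors fixed and leave the path with exactly three. More generally, for every set $K\subseteq\{3,4,5,\dots\}$ there is a sequence of graphs whose $k$-recoloring diameter is quadratic in the number of vertices for $k\in K$ and linear for all other $k\ge 3$. The proofs are elementary and self-contained.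
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs are finite and simple. For a positive integer $k$, a \emph{$k$-coloring} of a graph $G$ is a map $V(G)\to\{1,\dots,k\}$ that gives adjacent vertices different colors; it need not use every color. The \emph{$k$-recoloring graph} $\mathcal{C}_k(G)$ has the $k$-colorings of $G$ as its vertices, and two $k$-colorings are adjacent when they differ at exactly one vertex of $G$. A \emph{step} is a move along an edge of $\mathcal{C}_k(G)$, and a walk from $\alpha$ to $\beta$ in $\mathcal{C}_k(G)$ is a \emph{recoloring sequence}. The diameter $\operatorname{diam}\mathcal{C}_k(G)$ is the maximum, over all pairs $\alpha,\beta$ of $k$-colorings, of the least number of steps from $\alpha$ to $\beta$; it is $\infty$ when $\mathcal{C}_k(G)$ is disconnected. It measures how long it can take to transform one coloring into another when vertices change color one at a time and the coloring must stay proper throughout.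

Two simple facts set the scale.

\begin{lemma}\label{lem:basic}
\begin{enumerate}
\item[(a)] If $k\ge 2$ and $G$ is a $k$-colorable graph on $N$ vertices, then $\operatorname{diam}\mathcal{C}_k(G)\ge N$.
\item[(b)] If $G$ is the disjoint union of $k$-colorable graphs $G_1,\dots,G_r$, then $\operatorname{diam}\mathcal{C}_k(G)=\sum_{s=1}^r\operatorname{diam}\mathcal{C}_k(G_s)$.
\item[(c)] If $k\ge2$ and $G$ is edgeless on $N$ vertices, then $\operatorname{diam}\mathcal{C}_k(G)=N$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $\alpha$ be a $k$-coloring and $\pi$ a cyclic permutation of all $k$ colors. Then $\alpha$ and $\pi\circ\alpha$ differ at every vertex, and a step changes one vertex.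

(b) A $k$-coloring of $G$ is a tuple of $k$-colorings of the $G_s$, and a step in $\mathcal{C}_k(G)$ is a step in one coordinate. So the distance between two tuples is the sum of the distances in the coordinates, and the coordinates can be chosen independently to maximize it.

(c) For a single vertex $\mathcal{C}_k$ is the complete graph on $k\geq 2$ vertices, which has diameter $1$. Apply (b).
\end{proof}

How does the diameter change when one color is added? A recoloring sequence with $k$ colors is also one with $k+1$ colors, so the distance between two $k$-colorings can only decrease. For edgeless graphs the diameter does not change. For paths it can drop sharply: Proposition~\ref{prop:bounds} below gives $\operatorname{diam}\mathcal{C}_3(P_n)\ge n^2/8-n-1/8$ and $\operatorname{diam}\mathcal{C}_4(P_n)\le 4n+1$ for the path $P_n$ on $n\geq 2$ vertices. One would guess that an extra color never does much harm. The guess overlooks the new colorings, those that use the color $k+1$. If each of them is within $D$ steps of a $k$-coloring, then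
\[
\operatorname{diam}\mathcal{C}_{k+1}(G)\le\operatorname{diam}\mathcal{C}_k(G)+2D ,
\]
so the extra color is harmful only if some $(k+1)$-coloring is far from all $k$-colorings. It can be infinitely far: in Example~\ref{ex:crown}, $\mathcal{C}_k(G)$ is connected and $\mathcal{C}_{k+1}(G)$ has an isolated vertex. The following question of Cambie, Cames van Batenburg and Cranston~\cite{CCC} excludes this and asks whether the loss can still be unbounded.

\begin{quote}
\emph{Fix an integer $k\ge3$. Is there a sequence of graphs $(G_i)$ such that $\operatorname{diam}\mathcal{C}_{k+1}(G_i)<\infty$ for all $i$, but}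
\[
\lim_{i\to\infty}\frac{\operatorname{diam}\mathcal{C}_{k+1}(G_i)}{\operatorname{diam}\mathcal{C}_{k}(G_i)}=\infty\,?
\]
\end{quote}

To rule out degenerate cases we require that each $G_i$ has at least one vertex, is $k$-colorable, and has $\mathcal{C}_k(G_i)$ connected. Then $0<\operatorname{diam}\mathcal{C}_k(G_i)<\infty$ by Lemma~\ref{lem:basic}(a), and each ratio is a finite positive number. The answer is yes for every $k\ge3$, and the examples are the following graphs.

\begin{definition}\label{def:G}
For integers $m\ge0$ and $n\ge2$, the graph $G_{m,n}$ has $N=n+2m$ vertices: a path $p_1p_2\cdots p_n$ and \emph{hubs} $u_1,\dots,u_m$, $v_1,\dots,v_m$. Each $u_i$ is adjacent to all $p_j$ with $j$ odd, each $v_i$ is adjacent to all $p_j$ with $j$ even, and $u_iv_j$ is an edge if and only if $i\ne j$. There are no other edges.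
\end{definition}

The graph $G_{0,n}$ is the path $P_n$, and $G_{1,8}$ is drawn in Figure~\ref{fig:G18}. Every $G_{m,n}$ is bipartite, with classes
\begin{equation}\label{eq:AB}
A=\{u_1,\dots,u_m\}\cup\{p_j: j\text{ even}\},\qquad B=\{v_1,\dots,v_m\}\cup\{p_j: j\text{ odd}\}.
\end{equation}

\begin{theorem}\label{thm:main}
Let $m\ge1$, $n\ge2$, $G=G_{m,n}$ and $N=n+2m$.
\begin{enumerate}
\item[(1)] For every $k\ge3$ with $k\ne m+3$, we have $N\le\operatorname{diam}\mathcal{C}_k(G)\le 4N$.
\item[(2)] For $k=m+3$, we have
\[
\frac{n^2}{4}-2n-\frac14\ \le\ \operatorname{diam}\mathcal{C}_{m+3}(G)\ \le\ \frac{n^2}{4}+n+3N .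
\]
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:answer}
Fix $k\ge3$ and let $G_i=G_{k-2,\,i+1}$ for $i\ge1$. Each $G_i$ is nonempty and $k$-colorable, $\mathcal{C}_k(G_i)$ is connected, $\operatorname{diam}\mathcal{C}_{k+1}(G_i)<\infty$, and $\operatorname{diam}\mathcal{C}_{k+1}(G_i)/\operatorname{diam}\mathcal{C}_{k}(G_i)\to\infty$.
\end{corollary}

\begin{proof}
Put $m=k-2\ge1$ and $n=i+1$, so that $N=n+2k-4$. The graph $G_i$ is nonempty and bipartite, hence $k$-colorable. Since $k=m+2\ne m+3$, Theorem~\ref{thm:main}(1) gives $0<\operatorname{diam}\mathcal{C}_k(G_i)\le4N$. Since $k+1=m+3$, Theorem~\ref{thm:main}(2) shows that $\operatorname{diam}\mathcal{C}_{k+1}(G_i)$ is finite and that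
\[
\frac{\operatorname{diam}\mathcal{C}_{k+1}(G_i)}{\operatorname{diam}\mathcal{C}_k(G_i)}\ \ge\ \frac{n^2/4-2n-1/4}{4(n+2k-4)}\ \longrightarrow\ \infty .\qedhere
\]
\end{proof}

Theorem~\ref{thm:main} says more than the question asks. For a fixed $\ell\ge4$, the single sequence $G_{\ell-3,n}$ with $n\to\infty$ has $\operatorname{diam}\mathcal{C}_\ell=n^2/4+O(n)$, while $\operatorname{diam}\mathcal{C}_k\le4N$ for all other $k\ge3$, both smaller and larger than $\ell$. Disjoint unions of such graphs realize any pattern of slow and fast values of $k$.

\begin{theorem}\label{thm:pattern}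
For every set $K\subseteq\{3,4,5,\dots\}$ there are graphs $H_i$ with $N_i\to\infty$ vertices such that
\begin{enumerate}
\item[(1)] $\operatorname{diam}\mathcal{C}_k(H_i)<\infty$ for all $k\ge3$;
\item[(2)] for each $k\in K$, $\operatorname{diam}\mathcal{C}_k(H_i)=\Theta_k(N_i^2)$;
\item[(3)] for each $k\ge3$ with $k\notin K$, $N_i\le\operatorname{diam}\mathcal{C}_k(H_i)\le5N_i$.
\end{enumerate}
\end{theorem}

Here $\Theta_k(N_i^2)$ denotes a quantity that lies between two positive multiples of $N_i^2$ for all large $i$, with constants that may depend on $k$. Finally, the restriction $k\ge3$ in the question cannot be relaxed.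

\begin{proposition}\label{prop:small}
Let $G$ be a nonempty graph. If $G$ is $2$-colorable and $\mathcal{C}_2(G)$ is connected, then $\operatorname{diam}\mathcal{C}_3(G)/\operatorname{diam}\mathcal{C}_2(G)=1$. If $G$ is $1$-colorable, then $\operatorname{diam}\mathcal{C}_1(G)=0$.
\end{proposition}

\begin{proof}
Let $G$ be $2$-colorable and suppose it has an edge. In the component $Q$ containing that edge every vertex has a neighbor, and in any $2$-coloring this neighbor has the only other color. So no step in $\mathcal{C}_2(G)$ recolors a vertex of $Q$. Swapping the two colors on $Q$ turns a $2$-coloring into one that differs from it on $Q$, so $\mathcal{C}_2(G)$ is disconnected. Hence if $\mathcal{C}_2(G)$ is connected then $G$ is edgeless, and $\operatorname{diam}\mathcal{C}_2(G)=\operatorname{diam}\mathcal{C}_3(G)=|V(G)|$ by Lemma~\ref{lem:basic}(c). If $G$ is $1$-colorable, then $\mathcal{C}_1(G)$ is a single vertex.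
\end{proof}

Thus the ratio is always $1$ for $k=2$ and has denominator $0$ for $k=1$, so the phenomenon occurs exactly for $k\ge3$.

The proof of Theorem~\ref{thm:main} separates the colorings of a bipartite graph into \emph{unlocked} ones, which are all within $3N$ steps of each other, and \emph{locked} ones (Section~\ref{sec:bip}). In a locked coloring of $G_{m,n}$ the hubs cannot move and leave exactly $k-m$ colors to the path; unless $k-m=3$, such a coloring is impossible or quickly unlocked (Section~\ref{sec:locked}). For $k-m=3$ a height function on the path shows that unlocking takes $n^2/8+O(n)$ steps in the worst case (Section~\ref{sec:heights}). Sections~\ref{sec:main} and~\ref{sec:pattern} assemble the two theorems.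

\section{Locked and unlocked colorings of bipartite graphs}\label{sec:bip}

In this section $G$ is a bipartite graph on $N$ vertices with a fixed bipartition $(A,B)$, and $k\ge3$. For colors $x\ne y$ let $\sigma_{x,y}$ be the coloring that gives color $x$ to all of $A$ and color $y$ to all of $B$. These are the simplest colorings of $G$, and the plan for an upper bound on the diameter is to route every recoloring sequence through them. One can start to give all of $A$ the color $x$ as soon as $x$ is absent from $B$. This suggests the main definition.

\begin{definition}\label{def:locked}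
A $k$-coloring of $G$ is \emph{unlocked} if some color in $\{1,\dots,k\}$ is missing on $A$ or missing on $B$. It is \emph{locked} if every color appears both on $A$ and on $B$.
\end{definition}

\begin{lemma}\label{lem:unlocked}
Any two unlocked $k$-colorings of $G$ are at distance at most $3N$.
\end{lemma}

\begin{proof}
Suppose $x$ is missing on $B$ in a coloring $\alpha$, and let $y\ne x$. Recolor with $x$, one at a time, the vertices of $A$ that do not have color $x$; each step is proper because all neighbors of a vertex of $A$ lie in $B$, where $x$ is missing. Now only $x$ appears on $A$, so we may recolor the vertices of $B$ with $y$ in the same way. Thus $\alpha$ is within $N$ steps of $\sigma_{x,y}$ for every $y\ne x$. Exchanging the roles of $A$ and $B$, if $y$ is missing on $A$ then $\alpha$ is within $N$ steps of $\sigma_{x,y}$ for every $x\ne y$. Moreover $\sigma_{x,y}$ is within $|A|$ steps of $\sigma_{x',y}$ for $x'\neq y$, and within $|B|$ steps of $\sigma_{x,y'}$ for $y'\neq x$.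

Let $\alpha,\beta$ be unlocked. Suppose first that $x$ is missing on $B$ in $\alpha$ and $x'$ is missing on $B$ in $\beta$. Choose $y\notin\{x,x'\}$ and go $\alpha\to\sigma_{x,y}\to\sigma_{x',y}\to\beta$ in at most $N+|A|+N\le3N$ steps. If both colors are missing on $A$, exchange $A$ and $B$.

Otherwise, after possibly exchanging $\alpha$ and $\beta$, a color $x$ is missing on $B$ in $\alpha$ and a color $y'$ is missing on $A$ in $\beta$. If $x\ne y'$, go $\alpha\to\sigma_{x,y'}\to\beta$ in at most $2N$ steps. If $x=y'$, choose distinct colors $w,z$ different from $x$ and go $\alpha\to\sigma_{x,z}\to\sigma_{w,z}\to\sigma_{w,x}\to\beta$ in at most $N+|A|+|B|+N=3N$ steps.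
\end{proof}

The hypothesis $k\ge3$ is used to choose $y$, and to choose $w$ and $z$. For $k=2$ the lemma fails: both $2$-colorings of a single edge are unlocked, and neither vertex can be recolored.

By Lemma~\ref{lem:unlocked}, the diameter of $\mathcal{C}_k(G)$ is superlinear only if some locked coloring is hard to unlock. We want this for one value of $k$ and not for the value below it, so we need a device that ties locked colorings to the number of colors. Call $u\in A$ and $v\in B$ a \emph{hub pair} if $u$ is adjacent to every vertex of $B\setminus\{v\}$, $v$ is adjacent to every vertex of $A\setminus\{u\}$, and $u,v$ are not adjacent.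

\begin{lemma}\label{lem:hub}
Let $u,v$ be a hub pair and $\alpha$ a locked $k$-coloring. Then $\alpha(u)=\alpha(v)$, no other vertex has this color, and no step from $\alpha$ recolors $u$ or $v$.
\end{lemma}

\begin{proof}
Let $c=\alpha(u)$. Since $\alpha$ is locked, $c$ appears on $B$; it does not appear on the neighbors of $u$, so $\alpha(v)=c$. Every other vertex is adjacent to $u$ or to $v$, so it does not have color $c$. Any color $d\ne c$ appears on $B$, at a vertex other than $v$, hence at a neighbor of $u$; so $u$ cannot be recolored with $d$. The same argument with $A$ in place of $B$ applies to $v$.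
\end{proof}

So in a locked coloring each hub pair removes one color from the rest of the graph and holds it until the coloring is unlocked. The missing edge $uv$ is essential: if $u$ were adjacent to all of $B$, its color would be missing on $B$ and no coloring would be locked.

\begin{example}\label{ex:crown}
Let $r\ge3$, and let $R_r$ have vertices $u_1,\dots,u_r\in A$ and $v_1,\dots,v_r\in B$, with $u_iv_j$ an edge if and only if $i\ne j$. Every $u_i,v_i$ is a hub pair. By Lemma~\ref{lem:hub} a locked $k$-coloring uses exactly $r$ colors, and it uses all $k$ colors, so $k=r$. Hence for $k\ge3$, $k\ne r$, every $k$-coloring is unlocked and $\operatorname{diam}\mathcal{C}_k(R_r)\le6r$. For $k=r$ the coloring that gives $u_i$ and $v_i$ the color $i$ is locked, and no vertex can be recolored, so $\mathcal{C}_r(R_r)$ is disconnected. In particular $\mathcal{C}_k(R_{k+1})$ is connected and $\mathcal{C}_{k+1}(R_{k+1})$ is not, for every $k\ge3$.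
\end{example}

The example singles out one value of $k$, but there the diameter is infinite. To make it finite and large, look at three of the pairs. They induce the $6$-cycle $u_1v_2u_3v_1u_2v_3$, on which the frozen coloring reads $1,2,3,1,2,3$. The graph $G_{m,n}$ is obtained from $R_{m+3}$ by replacing this $6$-cycle with a long path. The pattern $1,2,3,1,2,3,\dots$ is still rigid in the interior of the path, but now it can be undone from the two ends.

\section{Locked colorings of $G_{m,n}$}\label{sec:locked}

From now on $G_{m,n}$ carries the bipartition~\eqref{eq:AB}. By Definition~\ref{def:G}, each $u_i,v_i$ is a hub pair. We begin with the smallest case of Corollary~\ref{cor:answer}, namely $k=3$ and $m=1$.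

\begin{figure}[ht]
\centering
\begin{tikzpicture}[vx/.style={circle,draw,inner sep=1pt,minimum size=5.5mm}]
\foreach \x/\y in {1/1,2/2,3/3,4/1,5/2,6/3,7/1,8/2}
  \node[vx] (p\x) at (\x,0) {$\y$};
\node[vx,label=above:$u_1$] (u) at (4,1.5) {$4$};
\node[vx,label=below:$v_1$] (v) at (5,-1.5) {$4$};
\foreach \x/\y in {1/2,2/3,3/4,4/5,5/6,6/7,7/8} \draw[thick] (p\x)--(p\y);
\foreach \x in {1,3,5,7} \draw (u)--(p\x);
\foreach \x in {2,4,6,8} \draw (v)--(p\x);
\end{tikzpicture}
\caption{The graph $G_{1,8}$: the path $p_1,\dots,p_8$ from left to right, the hub $u_1$ joined to the odd path vertices and the hub $v_1$ joined to the even ones. The numbers are a $4$-coloring in which only the two ends $p_1$ and $p_8$ of the path can be recolored.}\label{fig:G18}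
\end{figure}

\begin{example}\label{ex:small}
Consider $G_{1,n}$. With three colors no coloring is locked. Indeed, in a locked coloring $u_1$ and $v_1$ would share one color and leave two for the path, so the path would alternate, and the color of the even vertices would be missing on $B$. Hence $\operatorname{diam}\mathcal{C}_3(G_{1,n})\le3N$.

With four colors take $n=8$ and the coloring of Figure~\ref{fig:G18}. The odd path vertices have colors $1,3,2,1$ and the even ones $2,1,3,2$, so the coloring is locked and the hubs cannot move. Each of $p_2,\dots,p_7$ sees the color $4$ and two different colors on the path, so it cannot move either. Only $p_1$ and $p_8$ can, each to the color $3$. A vertex of the interior becomes free when its two path neighbors agree, so after $p_1$ has moved $p_2$ is free, and after $p_8$ has moved $p_7$ is free. Up to undoing a step, the colorings of the path reachable in at most two steps are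
\[
32312312,\qquad 12312313,\qquad 32312313,\qquad 31312312,\qquad 12312323 .
\]
In each of them the colors $1,2,3$ all appear at odd positions and all appear at even positions, so each is locked. Three steps suffice:
\[
\begin{array}{c|c|c}
\text{step} & \text{colors of }p_1,\dots,p_8 & \text{heights}\\ \hline
0 & 1\ 2\ 3\ 1\ 2\ 3\ 1\ 2 & 1\ 2\ 3\ 4\ 5\ 6\ 7\ 8\\
1 & 3\ 2\ 3\ 1\ 2\ 3\ 1\ 2 & 3\ 2\ 3\ 4\ 5\ 6\ 7\ 8\\
2 & 3\ 2\ 3\ 1\ 2\ 3\ 1\ 3 & 3\ 2\ 3\ 4\ 5\ 6\ 7\ 6\\
3 & 3\ 2\ 3\ 1\ 2\ 3\ 2\ 3 & 3\ 2\ 3\ 4\ 5\ 6\ 5\ 6
\end{array}
\]
After step $3$ the odd vertices have colors $3,3,2,2$, the color $1$ is missing on $B$, and $u_1$ can at last be recolored, with $1$. The last column lifts the colors, read modulo $3$, to integers that change by $\pm1$ along the path. In these terms the initial coloring is a staircase, each step changes one height by $2$, and the unlocked coloring has all its heights among the five consecutive integers $2,\dots,6$. Section~\ref{sec:heights} shows that these three features persist for every $n$. Squeezing a staircase of length $n$ into a window of five integers by such steps takes quadratically many of them.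
\end{example}

We return to general $m\geq 0$ and $n\geq 2$.

\begin{lemma}\label{lem:locked}
Let $k\ge3$ and let $\alpha$ be a locked $k$-coloring of $G_{m,n}$. Then $\alpha(u_i)=\alpha(v_i)=:c_i$ for all $i$, the colors $c_1,\dots,c_m$ are distinct, the path uses only the $q=k-m$ colors outside $\{c_1,\dots,c_m\}$, and no step from $\alpha$ recolors a hub. Moreover $q\ge3$.
\end{lemma}

\begin{proof}
All but the last statement is Lemma~\ref{lem:hub} applied to each pair $u_i,v_i$. Since $n\geq 2$, the path has an edge, so $q\ge2$. If $q=2$, the path is colored with two colors, so all odd vertices have one color $x$ and all even vertices have the other color $y$. The colors on $B$ are then $x,c_1,\dots,c_m$, and $y$ is missing on $B$, contrary to the assumption that $\alpha$ is locked.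
\end{proof}

We call the $q$ colors outside $\{c_1,\dots,c_m\}$ the \emph{free} colors of the locked coloring. When there are at least four, a path vertex can give up a prescribed free color at once, whatever its two path neighbors do.

\begin{lemma}\label{lem:fast}
If $k\ge3$ and $k\ne m+3$, then every $k$-coloring of $G_{m,n}$ is within $\lceil n/2\rceil$ steps of an unlocked one.
\end{lemma}

\begin{proof}
Let $\alpha$ be locked. By Lemma~\ref{lem:locked}, $q\ge3$, and $q\ne3$ by hypothesis, so $q\ge4$. Fix a free color $y$. An odd path vertex of color $y$ has at most two path neighbors, so one of the $q-1\ge3$ free colors other than $y$ does not appear on them. Recolor the vertex with that color; this is proper because its remaining neighbors are hubs, whose colors are not free. Odd path vertices are pairwise non-adjacent, so these recolorings do not interfere with each other, and there are at most $\lceil n/2\rceil$ of them. Afterwards $y$ appears neither on an odd path vertex nor on any $v_i$, so $y$ is missing on $B$.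
\end{proof}

For $q=3$ the argument breaks at the inequality $q-1\ge3$: a vertex whose path neighbors have the two other free colors is stuck, as in Example~\ref{ex:small}.

\section{Three free colors: heights}\label{sec:heights}

Let $k=m+3$. While a coloring of $G_{m,n}$ stays locked, the hubs are fixed and all that happens is a recoloring of the path with three colors. The difficulty is to measure progress, since a color by itself does not record how often a vertex has moved. Heights do.

Identify three colors with the residues modulo $3$, and let $\gamma$ be a coloring of the path $p_1\cdots p_n$, $n\ge2$, with these colors. A \emph{height function} of $\gamma$ is a sequence of integers $h_1,\dots,h_n$ with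
\[
h_j\equiv\gamma(p_j)\pmod 3\quad\text{for all }j,\qquad |h_{j+1}-h_j|=1\quad\text{for all }j<n .
\]
One exists: choose $h_1$ in the right residue class, and note that $\gamma(p_{j+1})\equiv\gamma(p_j)\pm1$ because the two colors differ. Conversely, every integer sequence with $|h_{j+1}-h_j|=1$ reduces modulo $3$ to a proper coloring. Recoloring steps correspond to reflecting a local maximum or minimum.

\begin{lemma}\label{lem:flip}
Let $h$ be a height function of $\gamma$ and let $1\le j\le n$.
\begin{enumerate}
\item[(a)] If $\varepsilon\in\{1,-1\}$ and all path neighbors of $p_j$ have height $h_j+\varepsilon$, then replacing $h_j$ by $h_j+2\varepsilon$ gives a height function of a $3$-coloring of the path that differs from $\gamma$ exactly at $p_j$.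
\item[(b)] Every $3$-coloring $\gamma'$ of the path that differs from $\gamma$ exactly at $p_j$ arises as in \emph{(a)}.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The new height differs by $1$ from $h_j+\varepsilon$, so consecutive heights still differ by $1$, and $h_j+2\varepsilon\not\equiv h_j\pmod3$.

(b) Let $c=\gamma(p_j)$ and $c'=\gamma'(p_j)$. All path neighbors of $p_j$ avoid $c$ and $c'$, so they have the third color, which we write as $c+\varepsilon$ with $\varepsilon=\pm1$. Then $c'\equiv c-\varepsilon\equiv c+2\varepsilon$. Each neighbor has height $h_j+1$ or $h_j-1$, and these are incongruent modulo $3$, so its color forces the height $h_j+\varepsilon$. Thus (a) applies and produces the color $c+2\varepsilon\equiv c'$ at $p_j$.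
\end{proof}

Both the upper and the lower bound come from the same sum. With $r=\lfloor n/2\rfloor$,
\begin{equation}\label{eq:sum}
\sum_{i=1}^{r}(n+1-2i)=r(n+1)-r(r+1)=r(n-r)=\lfloor n^2/4\rfloor .
\end{equation}

To unlock a coloring it is enough to fold the heights onto two consecutive values, and the cheapest place to fold is a median.

\begin{lemma}\label{lem:upper}
If $k=m+3$, then every $k$-coloring of $G_{m,n}$ is within $\frac{n^2}{8}+\frac n2$ steps of an unlocked one.
\end{lemma}

\begin{proof}
Let $\alpha$ be locked. By Lemma~\ref{lem:locked} the path uses only the three free colors. Identify them with the residues modulo $3$ and let $h$ be a height function. We recolor only path vertices and only with free colors, so each move of Lemma~\ref{lem:flip}(a) is a step in $\mathcal{C}_k(G_{m,n})$.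

Let $h_{(1)}\le\dots\le h_{(n)}$ be the heights in sorted order and put $M=h_{(\lceil n/2\rceil)}$. Consecutive heights along the path differ by $1$, so the set of heights is an interval of integers and $h_{(i+1)}-h_{(i)}\le1$. For $i\le\lfloor n/2\rfloor$ we have $i\le\lceil n/2\rceil\le n+1-i$, hence $h_{(i)}\le M\le h_{(n+1-i)}$; if $n$ is odd, the one unpaired value is $M$ itself. Therefore, by~\eqref{eq:sum},
\[
\sum_{j=1}^n|h_j-M|=\sum_{i\le\lfloor n/2\rfloor}\bigl(h_{(n+1-i)}-h_{(i)}\bigr)\le\sum_{i\le\lfloor n/2\rfloor}(n+1-2i)=\lfloor n^2/4\rfloor .
\]

\emph{Phase 1.} While the maximum height $H$ is at least $M+2$, take a vertex of height $H$. Its path neighbors have height $H-1$, so by Lemma~\ref{lem:flip}(a) we can lower it to $H-2$. A vertex is moved only while its height is at least $M+2$, and the phase ends when no such vertex is left. So a vertex of initial height $h\ge M+2$ is lowered exactly $\lfloor(h-M)/2\rfloor$ times and ends in $\{M,M+1\}$, and the other vertices do not move.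

\emph{Phase 2.} While the minimum height is at most $M-1$, take a vertex of minimum height; its path neighbors are higher by $1$, so we can raise it by $2$. A vertex of initial height $h<M$ is raised exactly $\lceil(M-h)/2\rceil\le(M-h+1)/2$ times and ends in $\{M,M+1\}$, and the other vertices do not move.

The total number of steps is at most $\frac12\sum_j|h_j-M|+\frac n2\le\frac{n^2}8+\frac n2$. At the end all heights lie in $\{M,M+1\}$, so the free color $M+2$ appears neither on the path nor on a hub. The coloring is unlocked.
\end{proof}

The staircase of Example~\ref{ex:small} shows that this is optimal up to a linear term. For $k=m+3$, the \emph{staircase coloring} $\alpha$ of $G_{m,n}$ is given by $\alpha(u_i)=\alpha(v_i)=3+i$ and $\alpha(p_j)\in\{1,2,3\}$ with $\alpha(p_j)\equiv j\pmod3$.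

\begin{lemma}\label{lem:lower}
Let $k=m+3$ and let $\alpha$ be the staircase coloring of $G_{m,n}$. For every permutation $\pi$ of the colors, $\pi\circ\alpha$ is at distance at least $\frac{n^2}{8}-n-\frac18$ from every unlocked coloring.
\end{lemma}

\begin{proof}
The map $\gamma\mapsto\pi\circ\gamma$ is an automorphism of $\mathcal{C}_k(G_{m,n})$ that preserves the set of unlocked colorings, so we may take $\pi$ to be the identity. Let $\gamma_0=\alpha,\gamma_1,\dots,\gamma_t$ be a walk in which $\gamma_t$ is the first unlocked coloring. We must bound $t$ from below.

\emph{The hubs do not move.} Each step starts from one of the locked colorings $\gamma_0,\dots,\gamma_{t-1}$, so by Lemma~\ref{lem:locked} it does not recolor a hub. Hence in all of $\gamma_0,\dots,\gamma_t$ the hubs have their original colors. Every path vertex is adjacent to hubs of all colors $4,\dots,m+3$, so the path uses only the colors $1,2,3$.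

\emph{Each step changes one height by $2$.} Put $h^0_j=j$, a height function of $\gamma_0$ on the path. By Lemma~\ref{lem:flip}(b) and induction on $s$, there are height functions $h^s$ of $\gamma_s$ such that $h^s$ is obtained from $h^{s-1}$ by changing one height by $\pm2$. Consequently $h^s_j\equiv j\pmod2$ for all $s$ and $j$, and
\begin{equation}\label{eq:displacement}
t\ \ge\ \frac12\sum_{j=1}^n|h^t_j-j| .
\end{equation}

\emph{At the end the heights lie in a short window.} In $\gamma_t$ some color $d$ is missing on $A$ or on $B$. The hub colors appear on both, so $d\in\{1,2,3\}$, and $d$ is avoided by all $p_j$ with $j$ in one parity class $J$ (the even indices or the odd indices). For $j\in J$ the heights $h^t_j$ all have the same parity and are not congruent to $d$ modulo $3$. The integers of this parity that are congruent to $d$ modulo $3$ form one residue class $\rho$ modulo $6$, and between two consecutive members of the class there are exactly two integers of this parity. If $j,j+2\in J$, then $h^t_{j+2}-h^t_j\in\{0,2,-2\}$, so the sequence $(h^t_j)_{j\in J}$ cannot pass a member of the class $\rho$ without landing on it. Hence there is an integer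 $a$ with $h^t_j\in\{a,a+2\}$ for all $j\in J$. Since $n\ge2$, every $p_j$ with $j\notin J$ has a path neighbor with index in $J$, so all heights lie in $[a-1,a+3]$. With $\mu=a+1$ this reads $|h^t_j-\mu|\le2$ for all $j$.

\emph{Conclusion.} For $i\le\lfloor n/2\rfloor$ the triangle inequality gives $|i-\mu|+|n+1-i-\mu|\ge n+1-2i$, so $\sum_{j=1}^n|j-\mu|\ge\lfloor n^2/4\rfloor$ by~\eqref{eq:sum}, whatever the value of $\mu$. Since $|h^t_j-j|\ge|j-\mu|-2$ and $\lfloor n^2/4\rfloor\ge(n^2-1)/4$, inequality~\eqref{eq:displacement} gives
\[
t\ \ge\ \frac12\bigl(\lfloor n^2/4\rfloor-2n\bigr)\ \ge\ \frac{n^2}{8}-n-\frac18 .\qedhere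
\]
\end{proof}

\begin{remark}
The bound concerns the total number of steps, and the position of the window is not determined. For instance, lowering a highest vertex of the staircase until all heights lie in $\{1,2\}$ gives an unlocked coloring and never recolors $p_1$ or $p_2$. This takes $\sum_{j=1}^n\lfloor(j-1)/2\rfloor=n^2/4+O(n)$ steps, about twice as many as folding at the median.
\end{remark}

\section{The diameter of $\mathcal{C}_k(G_{m,n})$}\label{sec:main}

We first collect the bounds that hold for all $m\ge0$; the case $m=0$ is needed in Section~\ref{sec:pattern}.

\begin{proposition}\label{prop:bounds}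
Let $m\ge0$, $n\ge2$, $G=G_{m,n}$ and $N=n+2m$.
\begin{enumerate}
\item[(a)] If $k\ge3$ and $k\ne m+3$, then $\operatorname{diam}\mathcal{C}_k(G)\le3N+n+1$.
\item[(b)] $\frac{n^2}{8}-n-\frac18\le\operatorname{diam}\mathcal{C}_{m+3}(G)\le\frac{n^2}{4}+n+3N$.
\end{enumerate}
\end{proposition}

\begin{proof}
For the upper bounds, move each of two given colorings to an unlocked one and join these by Lemma~\ref{lem:unlocked}. With Lemma~\ref{lem:fast} this takes at most $3N+2\lceil n/2\rceil\le3N+n+1$ steps, and with Lemma~\ref{lem:upper} at most $3N+2\bigl(\frac{n^2}8+\frac n2\bigr)$ steps. The lower bound in (b) is Lemma~\ref{lem:lower} applied to the staircase coloring and the unlocked coloring $\sigma_{1,2}$.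
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
(1) The lower bound is Lemma~\ref{lem:basic}(a). Since $m\ge1$, we have $n+1\le n+2m=N$, so Proposition~\ref{prop:bounds}(a) gives the upper bound $4N$.

(2) The upper bound is in Proposition~\ref{prop:bounds}(b). The lower bound there is half of what is claimed. To double it we choose two colorings that are both far from unlocked and that force every walk between them to visit an unlocked coloring. A hub provides the force, and this is the second use of $m\ge1$. Let $\alpha$ be the staircase coloring and $\beta=\pi\circ\alpha$, where $\pi$ is the transposition of the colors $1$ and $4$. Then $\alpha(u_1)=4$ and $\beta(u_1)=1$. Let $\gamma_0=\alpha,\gamma_1,\dots,\gamma_L=\beta$ be a walk. Some step recolors $u_1$, and by Lemma~\ref{lem:locked} it starts from an unlocked coloring. Let $t\le t'$ be the first and last indices of unlocked colorings on the walk. Lemma~\ref{lem:lower}, applied to $\alpha$ and $\gamma_t$ and to $\beta$ and $\gamma_{t'}$, gives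
\[
L\ \ge\ t+(L-t')\ \ge\ 2\Bigl(\frac{n^2}8-n-\frac18\Bigr)=\frac{n^2}4-2n-\frac14 .\qedhere
\]
\end{proof}

\section{Prescribing the slow numbers of colors}\label{sec:pattern}

The graph $G_{\ell-3,n}$ is slow for $\ell$ colors and fast for every other number $k\geq 3$ of colors, and diameters add over disjoint unions. So for a finite set $K$ one can take one component for each $\ell\in K$, all with the same $n$. For infinite $K$ the number of components must grow along the sequence, and yet the component for a fixed $\ell$ must keep a fixed share of the vertices. Path lengths proportional to $2^{-\ell}$ achieve both.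

\begin{proof}[Proof of Theorem~\ref{thm:pattern}]
If $K=\emptyset$, let $H_i$ be edgeless on $i$ vertices. Then $\operatorname{diam}\mathcal{C}_k(H_i)=i=N_i$ for all $k\ge3$ by Lemma~\ref{lem:basic}(c).

Let $K\ne\emptyset$. For $i\ge\min K$ put $K_i=K\cap[3,i]$, and let $H_i$ be the disjoint union of the graphs $G_{\ell-3,\,n_\ell}$ for $\ell\in K_i$, where $n_\ell=2^{2i-\ell}\ge2^i\geq 2$. We call these graphs the parts of $H_i$; the part for $\ell=3$ is a path. The part for $\ell$ has $N^{(\ell)}=n_\ell+2(\ell-3)$ vertices. There are at most $i$ parts, each with at most $2i$ hubs, so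
\begin{equation}\label{eq:Ni}
N_i=\sum_{\ell\in K_i}N^{(\ell)}\le4^i\sum_{\ell\ge3}2^{-\ell}+2i^2=\tfrac14\,4^i+2i^2\le4^i ,
\end{equation}
where the last inequality holds because $2i^2\le\frac34\,4^i$ for $i\ge3$. Also $N_i\ge2^{2i-\min K}\to\infty$.

Fix $k\ge3$. By Lemma~\ref{lem:basic}(b), $\operatorname{diam}\mathcal{C}_k(H_i)$ is the sum of the diameters for the parts. By Proposition~\ref{prop:bounds}(a), a part with $\ell\ne k$ contributes at most $3N^{(\ell)}+n_\ell+1\le5N^{(\ell)}$.

If $k\notin K_i$, every part has $\ell\ne k$, so $\operatorname{diam}\mathcal{C}_k(H_i)\le5N_i$, and $\operatorname{diam}\mathcal{C}_k(H_i)\ge N_i$ by Lemma~\ref{lem:basic}(a). This proves (3), and it proves (1) for $k\notin K$ and for $k\in K$ with $k>i$.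

If $k\in K_i$, that is, $k\in K$ and $i\ge k$, then by Proposition~\ref{prop:bounds}(b) the part with $\ell=k$ contributes at most $\frac{n_k^2}4+n_k+3N^{(k)}\le\frac{N_i^2}{4}+4N^{(k)}$. Hence $\operatorname{diam}\mathcal{C}_k(H_i)\le\frac{N_i^2}4+5N_i$, which completes the proof of (1) and gives the upper bound in (2). The same part contributes at least $\frac{n_k^2}8-n_k-\frac18$. For $i\ge\max\{k,5\}$ we have $n_k\ge2^i\geq 32$, so $n_k+\frac18\le2n_k\le\frac{n_k^2}{16}$, and $n_k=2^{-k}4^i\ge2^{-k}N_i$ by~\eqref{eq:Ni}. Therefore
\[
\operatorname{diam}\mathcal{C}_k(H_i)\ \ge\ \frac{n_k^2}{16}\ \ge\ \frac{N_i^2}{16\cdot4^{k}},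
\]
which is the lower bound in (2).
\end{proof}

\begin{thebibliography}{9}

\bibitem{CCC}
Stijn Cambie, Wouter Cames van Batenburg and Daniel W. Cranston,
\emph{Sharp Bounds on Lengths of Linear Recolouring Sequences},
arXiv:2412.19695 (2024).

\end{thebibliography}
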